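# A commutative, non-selfadjoint operator algebra with only one C*-cover

## 1. A nilpotent matrix and the C*-algebras it generates

Start with the smallest algebra in which nothing commutes with its adjoint for free: the line $A=\mathbb C E_{12}\subseteq M_2$ spanned by a matrix unit. Its product is zero. The norm of a matrix over $A$ is
$$\big\|[\lambda_{pq}E_{12}]_{p,q}\big\|=\|[\lambda_{pq}]\|_{M_k}.$$
Now take any operator $T$ on a Hilbert space with $T^2=0$ and $\|T\|=1$. The map $\lambda E_{12}\mapsto \lambda T$ is a homomorphism, because both products are zero. It preserves all matrix norms, because $\|\Lambda\otimes T\|=\|\Lambda\|\,\|T\|$. So $\mathbb CT$ is another copy of the same algebra $A$, and it generates a C*-algebra $C^*(T)$. How much does $C^*(T)$ depend on the choice of $T$?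

Take $T=E_{12}$. Then $C^*(T)=M_2$, and $TT^*T=T$.

Take $T=\tfrac12E_{12}\oplus E_{12}$ in $M_2\oplus M_2$. Then $TT^*T=\tfrac18E_{12}\oplus E_{12}$, so
$$T-TT^*T=\tfrac38E_{12}\oplus 0\in C^*(T).$$
Hence $C^*(T)$ contains $M_2\oplus 0$ and then $0\oplus M_2$, so $C^*(T)=M_2\oplus M_2$. No $*$-isomorphism $M_2\to M_2\oplus M_2$ can carry one generator to the other: the relation $TT^*T=T$ holds on one side only.

More generally, let $F\subseteq[0,1]$ be closed with $1\in F$, and let $T_F\in C(F,M_2)$ be the function $T_F(r)=rE_{12}$. Then $T_F^2=0$, $\|T_F\|=1$, and $T_F^*T_F(r)=r^2E_{22}$ has spectrum $\{r^2:r\in F\}\cup\{0\}$. A $*$-isomorphism $C^*(T_F)\to C^*(T_{F'})$ with $T_F\mapsto T_{F'}$ preserves this spectrum, so it forces $F\cup\{0\}=F'\cup\{0\}$. We get infinitely many different ways for $A$ to sit in a C*-algebra that it generates. Here "different" refers to the pair (algebra, embedding). The algebras themselves can agree: by the computation above with $\frac13$ in place of $\frac12$, the sets $\{\frac12,1\}$ and $\{\frac13,1\}$ both give $M_2\oplus M_2$.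

The reason for this freedom is plain: the algebra $A$ knows the norms of matrix multiples of $T$, but says nothing about $T^*T$. Can a commutative algebra, not closed under adjoints, ever have so rich a norm structure that its products $a^*b$ and $ab^*$ are completely determined?

## 2. C*-covers and one point lattices

An **operator algebra** is a norm-closed subalgebra $A\subseteq\mathcal B(H)$ for some Hilbert space $H$, considered up to completely isometric isomorphism. An **operator space** is a norm-closed subspace $S\subseteq\mathcal B(H)$, with the norms that $M_k(S)$ inherits from $M_k(\mathcal B(H))=\mathcal B(H^k)$. A linear map $\varphi$ is *completely contractive* (*completely isometric*) if every amplification $\varphi_k([s_{pq}])=[\varphi(s_{pq})]$ is contractive (isometric). We write $CC(S,M_n)$ for the set of completely contractive linear maps $S\to M_n$.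

**Definition.** A **C*-cover** of $A$ is a pair $(\mathcal C,\iota)$ where $\iota:A\to\mathcal C$ is a completely isometric homomorphism into a C*-algebra and $\mathcal C=C^*(\iota(A))$. Covers $(\mathcal C_1,\iota_1)$ and $(\mathcal C_2,\iota_2)$ are **equivalent** if there is a $*$-isomorphism $\pi:\mathcal C_1\to\mathcal C_2$ with $\pi\circ\iota_1=\iota_2$. We put $(\mathcal C_1,\iota_1)\succeq(\mathcal C_2,\iota_2)$ if there is a $*$-homomorphism $\pi:\mathcal C_1\to\mathcal C_2$ with $\pi\circ\iota_1=\iota_2$. The equivalence classes form a complete lattice $\text{C}^*\text{-Lat}(A)$, with minimum the C*-envelope $C^*_e(A)$ and maximum the maximal C*-algebra $C^*_{\max}(A)$. We say that $A$ has a **one point lattice** if all its C*-covers are equivalent.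

**Definition.** An operator algebra is **non-selfadjoint** if it is not completely isometrically isomorphic to a C*-algebra; equivalently, its image in its C*-envelope is not closed under the adjoint. It is **commutative** if $ab=ba$ for all $a,b\in A$.

Section 1 shows that $\text{C}^*\text{-Lat}(\mathbb CE_{12})$ is infinite. At the other extreme, a C*-algebra $D$ has a one point lattice. Indeed, a contractive homomorphism from a C*-algebra into a C*-algebra is a $*$-homomorphism (Blecher–Le Merdy, *Operator Algebras and Their Modules*, Prop. 1.2.4), so every cover of $D$ is a $*$-isomorphism onto its range. The interesting case is the non-selfadjoint one. Humeniuk, Ramsey and Scherer ("A C*-cover lattice dichotomy", arXiv:2601.05088, 2026) give an example. In the unital universal C*-algebra $C^*(1,x)$ generated by a contraction $x$, let $A$ be the operator algebra generated by $1,x,(x^2)^*,(x^3)^*$. Then $A$ is non-selfadjoint and has a one point lattice. It is not commutative. They ask whether a non-selfadjoint commutative operator algebra can have a one point lattice. It can.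

**Theorem 1.** There exist non-selfadjoint commutative operator algebras with a one point lattice. They can be chosen separable, and either with zero multiplication or unital.

There is also a limit on where such algebras can live.

**Theorem 2.** If $A$ has a one point lattice and $A$ is completely isometrically isomorphic to a subalgebra of a commutative C*-algebra, then $A$ is selfadjoint. Hence every non-selfadjoint commutative operator algebra with a one point lattice has a noncommutative C*-envelope.

We prove Theorem 2 first, because it tells us which algebras not to try.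

## 3. Subalgebras of $C_0(X)$ are excluded

The first commutative algebras that come to mind are algebras of functions. Take the disk algebra $A(\mathbb D)$ of functions continuous on $\overline{\mathbb D}$ and holomorphic inside. By the maximum principle applied to the functions $\langle F(z)\xi,\eta\rangle$, the norm of $F\in M_k(A(\mathbb D))$ is attained on the circle $\mathbb T$. So restriction to $\mathbb T$ is completely isometric. By Stone–Weierstrass, $C(\overline{\mathbb D})$ and $C(\mathbb T)$ are both C*-covers. They are not equivalent, because $z^*z=1$ holds only in the second. Theorem 2 says that this always happens. Its proof needs one general remark, which we use again in Section 4.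

**Lemma 1.** Let $A$ have a one point lattice, let $(\mathcal C,\iota)$ be a C*-cover, and let $\sigma:A\to\mathcal B(M)$ be a completely contractive homomorphism. Then there is a $*$-homomorphism $\pi':\mathcal C\to\mathcal B(M)$ with $\pi'\circ\iota=\sigma$.

*Proof.* The map $a\mapsto\iota(a)\oplus\sigma(a)\in\mathcal C\oplus\mathcal B(M)$ is a homomorphism. It is completely isometric, since $\sigma$ cannot increase the norms already attained by $\iota$. So it is a C*-cover with algebra $C^*((\iota\oplus\sigma)(A))$. By the one point property there is a $*$-isomorphism of $\mathcal C$ onto this algebra taking $\iota(a)$ to $\iota(a)\oplus\sigma(a)$. Compose it with the projection onto the second summand. $\square$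

*Proof of Theorem 2.* Suppose $A$ has a one point lattice and embeds completely isometrically in a commutative C*-algebra. The C*-algebra generated by the image is some $C_0(X)$ with $X$ locally compact Hausdorff, so $A$ has a cover $(C_0(X),\iota)$. Put $B=\iota(A)$, a closed subalgebra. We show $B=C_0(X)$. Suppose not.

**Step 1: an invariant subspace from an annihilating measure.** The purpose is to find a restriction of $B$ that ought not to be normal. By Hahn–Banach and Riesz there is a nonzero finite regular complex Borel measure $\mu=h\nu$, with $\nu=|\mu|$ and $|h|=1$, such that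
$$\int b\,h\,d\nu=0\qquad(b\in B).$$
Let $\pi$ be the representation of $C_0(X)$ by multiplication operators on $L^2(\nu)$, and let $M=\overline{\pi(B)1}$. Since $B$ is an algebra, $M$ is $\pi(B)$-invariant. Since $\langle b,\bar h\rangle=\int bh\,d\nu=0$, we have $\bar h\perp M$.

For the disk algebra in $C(\mathbb T)$ one may take $\nu$ to be normalized Lebesgue measure and $h=z$. Then $M$ is the Hardy space $H^2$, and multiplication by $z$ on it is the unilateral shift, which is not normal. The next step shows that in our case this non-normality cannot occur.

**Step 2: $M$ is invariant under adjoints.** The map $\sigma(a)=\pi(\iota(a))|_M$ is a completely contractive homomorphism $A\to\mathcal B(M)$. By Lemma 1 it factors through a $*$-homomorphism of the commutative algebra $C_0(X)$, so every $\pi(b)|_M$ is normal. The operator $\pi(b)$ is normal too. So, for $\xi\in M$, with $P_M$ the projection onto $M$,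
$$\|\pi(b)^*\xi\|=\|\pi(b)\xi\|=\|\pi(b)|_M\,\xi\|=\|(\pi(b)|_M)^*\xi\|=\|P_M\pi(b)^*\xi\|.$$
Hence $\pi(b)^*\xi\in M$. So $M$ is invariant under $\pi(B)$ and $\pi(B)^*$, and therefore under $C^*(\pi(B))=\pi(C_0(X))$.

**Step 3: the contradiction.** We show that $h$ annihilates all of $C_0(X)$. The functions in $B$ have no common zero, since a common zero of $B$ would be a zero of every function in $C^*(B)=C_0(X)$. So the closed ideal $\overline{\operatorname{span}}\,C_0(X)B$ of $C_0(X)$ has no common zero, which means that it is $C_0(X)$. For $f\in C_0(X)$ and $b\in B$ we have $\pi(fb)1=\pi(f)\pi(b)1\in M$ by Step 2. Hence $\pi(C_0(X))1\subseteq M\perp\bar h$, that is, $\int fh\,d\nu=0$ for all $f\in C_0(X)$. So $\mu=0$, a contradiction.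

Thus $B=C_0(X)$ and $A$ is selfadjoint. For the last sentence of the theorem, $A$ embeds completely isometrically in $C_e^*(A)$; if $A$ is non-selfadjoint with a one point lattice, then $C^*_e(A)$ cannot be commutative. $\square$

## 4. Algebras with zero multiplication, and why $M_n$ is too small

Functions being excluded, we return to the example of Section 1 and replace the line by a space. For a nonzero operator space $S\subseteq\mathcal B(H)$ put
$$A_S=\Big\{\begin{pmatrix}0&s\\0&0\end{pmatrix}:s\in S\Big\}\subseteq\mathcal B(H\oplus H),\qquad A_S^1=\mathbb C1+A_S.$$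
Both are norm closed (the second is a closed space plus a finite-dimensional one). Products in $A_S$ vanish, so both are commutative. The map from $s$ to the corresponding corner matrix is completely isometric, and we use it to identify $S$ with $A_S$. Both algebras are non-selfadjoint. Indeed they are commutative and contain a nonzero $x$ with $x^2=0$, while in a commutative C*-algebra $x$ is normal and $\|x^2\|=\|x\|^2$.

For a linear map $\varphi:S\to\mathcal B(K',L')$ write
$$\tilde\varphi(s)=\begin{pmatrix}0&\varphi(s)\\0&0\end{pmatrix}\in\mathcal B(L'\oplus K').$$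

**Lemma 2.** Let $A$ be $A_S$ or $A_S^1$ with $S\ne0$, and let $(\mathcal C,\iota)$ be a C*-cover of $A$. Then $\mathcal C$ can be represented faithfully on a Hilbert space $H=L\oplus K$ with $L,K\neq0$ so that $\iota(s)=\tilde j(s)$ for $s\in S$, where $j:S\to\mathcal B(K,L)$ is linear and completely isometric, and $\iota(1)=1_H$ if $A=A_S^1$.

*Proof.* If $A=A_S^1$, then $\iota(1)$ is a contractive idempotent, hence a projection. It is a unit for $\iota(A)$. Taking adjoints, it is a unit for $\iota(A)^*$, hence for $\mathcal C$. Represent $\mathcal C\subseteq\mathcal B(H)$ faithfully, with $\iota(1)=1_H$ in the unital case. Let $L$ be the closed span of $\iota(S)H$ and $K=L^\perp$. Since $\iota(s)\iota(t)=0$ for $s,t\in S$, each $\iota(s)$ vanishes on $L$; it maps into $L$ by definition. So $\iota(s)$ has only the corner $j(s):K\to L$. Since $\iota$ is completely isometric, so is $j$. Finally $L\ne0$ since $\iota(S)\neq0$; and $K=0$ would give $H=L$, on which every $\iota(s)$ vanishes, again a contradiction. $\square$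

So covers of $A_S$ come from completely isometric maps $j$, and we want $C^*(\tilde j(S))$ not to depend on $j$. Try $S=M_n$, or any $S\subseteq M_n$. This fails, and the failure is instructive. Suppose that $A_S$ has a one point lattice, with cover $(\mathcal C,\iota)$ and $\mathcal C\subseteq\mathcal B(H)$. Let $\|s\|=1$ and $0<r\le1$. The map $t\mapsto r\,\iota(t)$ is a completely contractive homomorphism of $A_S$, because all products are zero. By Lemma 1 there is a $*$-homomorphism $\rho_r$ with $\rho_r(\iota(t))=r\,\iota(t)$. Then $\rho_r(\iota(s)^*\iota(s))=r^2\iota(s)^*\iota(s)$ is positive of norm $r^2$, so $r^2$ is in its spectrum. A $*$-homomorphism does not create nonzero spectrum, so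
$$r^2\in\sigma(\iota(s)^*\iota(s))\qquad\text{for all }0<r\le 1.$$
For $S\subseteq M_n$ the inclusion $A_S\subseteq M_{2n}$ generates a finite-dimensional cover, where the spectrum is finite. So no $S\subseteq M_n$ works.

The same argument with any $\psi\in CC(S,M_n)$ in place of $rj$ shows what we are aiming for: if $A_S$ has a one point lattice, then *every* $\psi\in CC(S,M_n)$ must come from a $*$-homomorphism $\rho$ of the cover with $\rho(\iota(s))=\tilde\psi(s)$. How could one produce such a $\rho$?

## 5. Unitary values force multiplicativity

The natural tool is completely positive extension. We recall what is used.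

* **Block positivity.** If $a,b$ are positive and invertible, then $\begin{pmatrix}a&y\\y^*&b\end{pmatrix}\ge0$ if and only if $\|a^{-1/2}yb^{-1/2}\|\le1$. (Conjugate by $\operatorname{diag}(a^{-1/2},b^{-1/2})$; a block matrix with diagonal $1,1$ and corners $z,z^*$ is positive exactly when $\|z\|\le1$.)
* **Arveson's extension theorem.** A unital completely positive map from an operator system $\mathcal S\subseteq\mathcal B(H)$ into $M_m$ extends to a unital completely positive map $\mathcal B(H)\to M_m$.
* **Schwarz inequality and multiplicative domain** (Choi; Paulsen, *Completely Bounded Maps and Operator Algebras*, Theorem 3.18). If $\Phi$ is unital and completely positive on a unital C*-algebra, then $\Phi(V)\Phi(V)^*\le\Phi(VV^*)$ and $\Phi(V)^*\Phi(V)\le\Phi(V^*V)$. The set of $V$ for which both are equalities is a C*-subalgebra, the multiplicative domain, and $\Phi$ restricted to it is a $*$-homomorphism.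

For $\psi\in CC(S,M_n)$ put
$$G_\psi=\{t\in S:\|t\|\le1,\ \psi(t)\text{ is unitary}\}.$$

**Proposition 1.** Let $A$ be $A_S$ or $A_S^1$ with $S\neq0$, and let $(\mathcal C,\iota)$ be a C*-cover of $A$. Let $\psi\in CC(S,M_n)$ be such that $G_\psi$ has dense linear span in $S$. Then there is a $*$-homomorphism $\rho:\mathcal C\to M_{2n}$ with $\rho(\iota(s))=\tilde\psi(s)$ for $s\in S$, and $\rho$ is unital if $A=A_S^1$.

*Proof.* Use the form of $\iota$ from Lemma 2.

**Step 1: a unital completely positive map that does the right thing on $\iota(S)$.** Consider the operator system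
$$\mathcal S=\Big\{\begin{pmatrix}\lambda1_L&j(s)\\j(t)^*&\mu1_K\end{pmatrix}:\lambda,\mu\in\mathbb C,\ s,t\in S\Big\}\subseteq\mathcal B(H)$$
and the map
$$\Phi:\begin{pmatrix}\lambda1_L&j(s)\\j(t)^*&\mu1_K\end{pmatrix}\mapsto\begin{pmatrix}\lambda1_n&\psi(s)\\\psi(t)^*&\mu1_n\end{pmatrix}\in M_{2n}.$$
It is well defined because $L,K\ne0$ and $j$ is injective, and it is linear and unital. We check that it is completely positive (this is Paulsen's lemma, Lemma 8.1 in his book). Take a positive element of $M_k(\mathcal S)$, with entries given by $\lambda_{pq},\mu_{pq},s_{pq},t_{pq}$. Shuffling $(L\oplus K)^k$ to $L^k\oplus K^k$, and writing $\alpha=[\lambda_{pq}]$, $\beta=[\mu_{pq}]$, $x=[s_{pq}]$, it becomes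
$$\begin{pmatrix}\alpha\otimes1_L&j_k(x)\\j_k(x)^*&\beta\otimes1_K\end{pmatrix}.$$
Here selfadjointness gives $j(t_{pq})=j(s_{qp})$, so $t_{pq}=s_{qp}$ by injectivity. Since $L,K\ne0$, compressing to the diagonal blocks gives $\alpha,\beta\in M_k^+$. Let $\varepsilon>0$ and add $\varepsilon1$. By block positivity, and because $j_k$ commutes with multiplication by scalar matrices,
$$\big\|j_k\big((\alpha+\varepsilon)^{-1/2}x(\beta+\varepsilon)^{-1/2}\big)\big\|\le1 .$$
Since $j$ is completely isometric, $\|(\alpha+\varepsilon)^{-1/2}x(\beta+\varepsilon)^{-1/2}\|\le1$. Since $\psi$ is completely contractive and $\psi_k$ also commutes with scalar matrices,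
$$\big\|(\alpha+\varepsilon)^{-1/2}\psi_k(x)(\beta+\varepsilon)^{-1/2}\big\|\le1 .$$
By block positivity again, the image of our element (after the same shuffle, and using $t_{pq}=s_{qp}$ so that its lower corner is $\psi_k(x)^*$) plus $\varepsilon1$ is positive. Let $\varepsilon\to0$. So $\Phi$ is completely positive. By Arveson's theorem extend it to a unital completely positive map $\Phi:\mathcal B(H)\to M_{2n}$.

**Step 2: elements of $G_\psi$ lie in the multiplicative domain.** Let $t\in G_\psi$, $u=\psi(t)$, $V=\iota(t)$. Since $\|V\|\le1$, $V$ has range in $L$ and $V$ vanishes on $L$, we have $VV^*\le P_L$ and $V^*V\le P_K$. Therefore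
$$\begin{pmatrix}1&0\\0&0\end{pmatrix}=\begin{pmatrix}uu^*&0\\0&0\end{pmatrix}=\Phi(V)\Phi(V)^*\le\Phi(VV^*)\le\Phi(P_L)=\begin{pmatrix}1&0\\0&0\end{pmatrix}. \tag{1}$$
The two ends agree, so $\Phi(VV^*)=\Phi(V)\Phi(V)^*$. In the same way
$$\begin{pmatrix}0&0\\0&1\end{pmatrix}=\begin{pmatrix}0&0\\0&u^*u\end{pmatrix}=\Phi(V)^*\Phi(V)\le\Phi(V^*V)\le\Phi(P_K)=\begin{pmatrix}0&0\\0&1\end{pmatrix},$$
so $\Phi(V^*V)=\Phi(V)^*\Phi(V)$. Hence $V$ lies in the multiplicative domain.

**Step 3: from $G_\psi$ to all of $\mathcal C$.** The multiplicative domain is a closed subspace containing $\iota(G_\psi)$, so it contains $\iota(S)$ by the density hypothesis. It contains $1_H$. Being a C*-algebra, it contains $\mathcal C$. Put $\rho=\Phi|_{\mathcal C}$. $\square$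

Two small cases show what the hypothesis does.

First, let $S=\mathbb C$ and $\psi(z)=\frac12z$. Then $G_\psi=\varnothing$. With $j(z)=z$ on one-dimensional spaces, $\Phi$ is the map $\begin{pmatrix}\lambda&a\\b&\mu\end{pmatrix}\mapsto\begin{pmatrix}\lambda&a/2\\b/2&\mu\end{pmatrix}$ on $M_2$. It is unital and completely positive, but for $V=E_{12}$ the chain (1) reads $\frac14E_{11}\le\Phi(VV^*)= E_{11}$. There is slack, and nothing forces $\Phi$ to be multiplicative. This is the exact point where the extension argument stops for a general $\psi$.

Second, let $S=\ell^\infty_2=\mathbb C\oplus\mathbb C$ and let $\psi(z,w)=w$ be the second coordinate. Then $G_\psi=\{(z,w):|z|\le1,|w|=1\}$, which spans $S$: for $|z|\le1$ we have $(z,0)=(z,1)-(0,1)$, and $(0,w)$ is a multiple of $(0,1)$.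

## 6. Rich operator spaces

We now face a conflict. A one point lattice requires that *every* $\psi\in CC(S,M_n)$ be induced by a $*$-homomorphism. Proposition 1 reaches only those $\psi$ that take unitary values on many contractions; such a $\psi$ has norm one, while $CC(S,M_n)$ contains $\frac12\psi$ and even $0$.

Two observations resolve the conflict. The first is that density is enough. A $*$-polynomial involves finitely many elements of $S$, so its norm sees only the point-norm topology, and maps of norm one can converge point-norm to maps of small norm. For instance, the coordinate functionals $\delta_k$ on $c_0$ have norm one and $\delta_k(x)\to0$ for every $x$.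

The second is that a bad map becomes a good one when the space is enlarged. On $E=\mathbb C$ the map $\frac12\mathrm{id}$ has $G=\varnothing$. Embed $E$ in $\ell_2^\infty$ completely isometrically by $z\mapsto(z,\frac12z)$. The second coordinate of $\ell^\infty_2$ restricts to $\frac12\mathrm{id}$ on $E$, and we have just seen that on $\ell^\infty_2$ it satisfies the hypothesis of Proposition 1. A coordinate of a full product can be changed without touching the others, and so it can be made unitary.

**Definition.** A nonzero operator space $S$ is **rich** if there is a set $\mathcal F$ of completely contractive maps $\psi:S\to M_{n(\psi)}$ such that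

* **(R1)** for every $n$, $\{\psi\in\mathcal F:n(\psi)=n\}$ is point-norm dense in $CC(S,M_n)$;
* **(R2)** for every $\psi\in\mathcal F$, the set $G_\psi=\{t\in S:\|t\|\le1,\ \psi(t)\text{ is unitary}\}$ has dense linear span in $S$.

A rich space is infinite-dimensional. By (R2) each $G_\psi$ is nonempty, so each $\psi\in\mathcal F$ has norm one. If $\dim S<\infty$, point-norm convergence is norm convergence, and then $0\in CC(S,M_n)$ could not be a limit of maps in $\mathcal F$, against (R1).

**Theorem 3.** If $S$ is rich, then $A_S$ and $A_S^1$ have a one point lattice.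

**Theorem 4.** Every operator space $E$ embeds completely isometrically in a rich operator space $S$. If $E$ is separable, $S$ can be chosen separable.

## 7. Rich spaces determine all $*$-polynomial norms

*Proof of Theorem 3.* Let $S$ be rich with family $\mathcal F$, let $A$ be $A_S$ or $A_S^1$, and let $(\mathcal C,\iota)$ be any C*-cover of $A$, in the form of Lemma 2. Let $\mathcal P$ be the $*$-algebra of noncommutative $*$-polynomials in variables indexed by the elements of $S$, without constant terms if $A=A_S$, and with constant terms if $A=A_S^1$. For $\varphi:S\to\mathcal B(K',L')$ let $p(\tilde\varphi)$ be the value of $p$ at the operators $\tilde\varphi(s)$ on $L'\oplus K'$ (a constant $c$ is evaluated as $c1$), and write $p(\iota)=p(\tilde j)$. Put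
$$\|p\|_{\mathcal F}=\sup_{\psi\in\mathcal F}\|p(\tilde\psi)\| .$$
The whole theorem follows from the identity
$$\|p(\iota)\|=\|p\|_{\mathcal F}\qquad(p\in\mathcal P), \tag{2}$$
because the right side does not mention the cover.

**Step 1: $\|p(\iota)\|\ge\|p\|_{\mathcal F}$.** This is where (R2) enters. For $\psi\in\mathcal F$, Proposition 1 gives a $*$-homomorphism $\rho$ on $\mathcal C$, unital in the unital case, with $\rho(\iota(s))=\tilde\psi(s)$. So $p(\tilde\psi)=\rho(p(\iota))$ and $\|p(\tilde\psi)\|\le\|p(\iota)\|$. In particular $\|p\|_{\mathcal F}<\infty$.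

**Step 2: reduction of $\|p(\iota)\|$ to finite-dimensional compressions.** We approximate $j$ by matrix-valued maps. Let $P$ and $Q$ range over the finite rank projections on $L$ and $K$, with pairs $(P,Q)$ directed by inclusion of ranges, and put $\varphi_{P,Q}(s)=Pj(s)Q\in\mathcal B(K,L)$. Since $P\to1_L$ and $Q\to1_K$ strongly and all these operators are bounded by $\|s\|$, we have $Pj(s)Q\to j(s)$ and $Qj(s)^*P\to j(s)^*$ strongly. So $\tilde\varphi_{P,Q}(s)\to\tilde j(s)$ and $\tilde\varphi_{P,Q}(s)^*\to\tilde j(s)^*$ strongly. Multiplication is jointly strongly continuous on bounded sets, so $p(\tilde\varphi_{P,Q})\to p(\iota)$ strongly, and therefore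
$$\|p(\iota)\|\le\liminf_{P,Q}\|p(\tilde\varphi_{P,Q})\|. \tag{3}$$

**Step 3: each compression is bounded by a map into $M_n$.** We replace $\varphi_{P,Q}$ by an element of $CC(S,M_n)$ and take care of the constant term. Let $c$ be the constant term of $p$ ($c=0$ if $A=A_S$), and let $\varphi^0:S\to\mathcal B(QK,PL)$ be the compression of $j$. With respect to
$$H=(PL\oplus QK)\oplus\big((1-P)L\oplus(1-Q)K\big)$$
we have $\tilde\varphi_{P,Q}(s)=\tilde\varphi^0(s)\oplus0$. So $p(\tilde\varphi_{P,Q})=p(\tilde\varphi^0)\oplus c1$, and
$$\|p(\tilde\varphi_{P,Q})\|\le\max\big(\|p(\tilde\varphi^0)\|,|c|\big).$$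
Choose $n>\max(\dim PL,\dim QK)$. Using orthonormal bases of $PL$ and $QK$, let $\varphi(s)\in M_n$ be the matrix of $\varphi^0(s)$ in the upper left corner, padded with zeros. Since $j$ is completely contractive, $\varphi\in CC(S,M_n)$. Moreover $\tilde\varphi(s)$ is unitarily equivalent, by a unitary not depending on $s$, to $\tilde\varphi^0(s)\oplus0$, where the zero acts on a space of dimension $2n-\dim PL-\dim QK>0$. So $p(\tilde\varphi)$ is unitarily equivalent to $p(\tilde\varphi^0)\oplus c1$ with a nonzero second summand, and
$$\|p(\tilde\varphi_{P,Q})\|\le\max\big(\|p(\tilde\varphi^0)\|,|c|\big)=\|p(\tilde\varphi)\|. \tag{4}$$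

**Step 4: $\|p(\iota)\|\le\|p\|_{\mathcal F}$.** This is where (R1) enters. By (R1) there is a net $(\psi_\alpha)$ in $\mathcal F$, with values in $M_n$, converging point-norm to $\varphi$. Only finitely many variables occur in $p$, so $p(\tilde\psi_\alpha)\to p(\tilde\varphi)$ in norm. Hence $\|p(\tilde\varphi)\|\le\|p\|_{\mathcal F}$. With (4) and (3) we get $\|p(\iota)\|\le\|p\|_{\mathcal F}$, and (2) is proved.

**Step 5: any two covers are equivalent.** Let $(\mathcal C_1,\iota_1)$ and $(\mathcal C_2,\iota_2)$ be covers of $A$. The elements $p(\iota_i)$, $p\in\mathcal P$, form a dense $*$-subalgebra of $\mathcal C_i$. By (2) applied to $p-q$,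
$$\|p(\iota_1)-q(\iota_1)\|=\|p-q\|_{\mathcal F}=\|p(\iota_2)-q(\iota_2)\| .$$
So $p(\iota_1)\mapsto p(\iota_2)$ is a well-defined isometric $*$-isomorphism of dense $*$-subalgebras. It extends to a $*$-isomorphism $\pi:\mathcal C_1\to\mathcal C_2$. Taking $p$ to be a variable, and the constant $1$ in the unital case, gives $\pi\circ\iota_1=\iota_2$. $\square$

## 8. The iterated product over all complete contractions

We now build rich spaces. The second observation of Section 6 suggests the recipe: adjoin a coordinate for *every* completely contractive map into a matrix algebra. The enlarged space then has new completely contractive maps, so we repeat, and pass to the limit. Products $\prod_iM_{n_i}$ are $\ell^\infty$-products, so $M_k(\prod_iM_{n_i})=\prod_iM_k(M_{n_i})$ isometrically.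

*Proof of Theorem 4, first assertion.* We may assume $E\ne0$, replacing $E=0$ by $\mathbb C$.

**Step 1: the starting space.** The purpose is to put $E$ inside a full product. Let $I_0=\bigsqcup_nCC(E,M_n)$, with $n_i=n$ for $i\in CC(E,M_n)$, and let $S_0=\prod_{i\in I_0}M_{n_i}$. Map $x\in E$ to $(i(x))_{i\in I_0}$. This is completely contractive since each $i$ is. It is completely isometric: if $E\subseteq\mathcal B(H)$ and $x\in M_k(E)$, then $\|x\|$ is the supremum of the norms of the compressions of $x$ to $(H_0)^k$ with $H_0\subseteq H$ finite-dimensional, and compression to $H_0$ is an element of $CC(E,M_n)$ with $n=\dim H_0$.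

For $E=\mathbb C$ this is concrete. A map in $CC(\mathbb C,M_n)$ is $z\mapsto za$ with $a\in M_n$, $\|a\|\le1$. So $S_0$ is a product of copies of $M_n$, one for each $n$ and each contraction $a\in M_n$, and $1\in\mathbb C$ goes to the family whose coordinate at $a$ is $a$ itself.

**Step 2: the inductive step.** Given $S_m=\prod_{i\in I_m}M_{n_i}$, put
$$I_{m+1}=I_m\sqcup\bigsqcup_nCC(S_m,M_n),\qquad S_{m+1}=\prod_{i\in I_{m+1}}M_{n_i},\qquad\iota_m(s)=\big(s,(\varphi(s))_\varphi\big),$$
where $n_\varphi=n$ for $\varphi\in CC(S_m,M_n)$. The first part of $\iota_m(s)$ is $s$ and the remaining coordinates are completely contractive in $s$, so $\iota_m:S_m\to S_{m+1}$ is completely isometric. It preserves all coordinates in $I_m$.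

**Step 3: the limit.** We realize all $S_m$ inside one product. Let $I=\bigcup_mI_m$ and define $J_m:S_m\to\prod_{i\in I}M_{n_i}$ by
$$J_m(s)_i=\begin{cases}s_i,&i\in I_m,\\(\iota_{r-1}\cdots\iota_m(s))_i,&i\in I_r\setminus I_{r-1},\ r>m.\end{cases}$$
For $x\in M_k(S_m)$, the coordinates of the amplified image that lie in $I_r$ are those of the amplified $\iota_{r-1}\cdots\iota_m$ at $x$, because the maps preserve earlier coordinates; this has norm $\|x\|$ for every $r$. So $J_m$ is completely isometric. Also
$$J_{m+1}\circ\iota_m=J_m .$$
On coordinates $i\in I_m$ both sides are $s_i$. On $i\in I_{m+1}\setminus I_m$ both are $\iota_m(s)_i$. On $i\in I_r\setminus I_{r-1}$ with $r>m+1$ both are $(\iota_{r-1}\cdots\iota_m(s))_i$. Hence $J_m(S_m)\subseteq J_{m+1}(S_{m+1})$. Put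
$$S=\overline{\bigcup_mJ_m(S_m)}\subseteq\prod_{i\in I}M_{n_i},\qquad\mathcal F=\{\psi_i:i\in I\},\qquad\psi_i:S\to M_{n_i}\ \text{the $i$-th coordinate}.$$
Then $S$ is an operator space, and $E$ embeds completely isometrically in $J_0(S_0)\subseteq S$.

**Step 4: (R1).** Every complete contraction must be a limit of coordinates. Let $\varphi\in CC(S,M_n)$. For each $m$ the map $i_m:=\varphi\circ J_m$ belongs to $CC(S_m,M_n)$, so it *is* an index in $I_{m+1}\setminus I_m$, with $n_{i_m}=n$. For $s\in S_m$,
$$\psi_{i_m}(J_m(s))=(\iota_m(s))_{i_m}=i_m(s)=\varphi(J_m(s)).$$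
So $\psi_{i_m}=\varphi$ on $J_m(S_m)$. Now let $x\in S$ and $\varepsilon>0$. Choose $m_1$ and $y\in J_{m_1}(S_{m_1})$ with $\|x-y\|\le\varepsilon$. For $m\ge m_1$ we have $\psi_{i_m}(y)=\varphi(y)$, and both maps are contractive, so $\|\psi_{i_m}(x)-\varphi(x)\|\le2\varepsilon$. Thus $\psi_{i_m}\to\varphi$ point-norm.

**Step 5: (R2).** Here we use that each $S_m$ is a full product. Let $i\in I_{m_0}$ and $m\ge m_0$. If $t\in S_m$ has $\|t\|\le1$ and $t_i$ unitary, then $J_m(t)\in G_{\psi_i}$, since $J_m(t)_i=t_i$. So it suffices to show that such $t$ span $S_m$, because the spaces $J_m(S_m)$, $m\ge m_0$, have dense union in $S$. Let $s\in S_m$ with $\|s\|\le1$. For a unitary $u\in M_{n_i}$ let $e_u\in S_m$ have $i$-th coordinate $u$ and all others $0$. Let $t$ be $s$ with its $i$-th coordinate replaced by $1$. Then $\|t\|\le1$, $\|e_u\|\le1$, and the $i$-th coordinates of $t$ and $e_u$ are unitary. The difference $t-e_1$ is $s$ with its $i$-th coordinate replaced by $0$. What remains of $s$ is $s_i$ in coordinate $i$ and $0$ elsewhere. It is a linear combination of elements $e_u$, because the unitaries span $M_{n_i}$. So $s$ is in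 the span.

Hence $S$ is rich. $\square$

## 9. Cutting down to a separable space

The space just built is very large. A back-and-forth argument finds a separable rich space inside it. We use the Arveson–Wittstock extension theorem: if $R\subseteq S$ is a subspace of an operator space, every $\varphi\in CC(R,M_n)$ extends to an element of $CC(S,M_n)$.

*Proof of Theorem 4, second assertion.* Let $E$ be separable, again with $E\ne0$, and let $S\supseteq E$ be rich with family $\mathcal F$.

**Step 1: countably many maps suffice for (R1) on a separable subspace.** Let $R\subseteq S$ be a separable closed subspace with dense sequence $(x_l)$. The evaluation map $\varphi\mapsto(\varphi(x_l))_l$ from $CC(R,M_n)$ to $\prod_{\mathbb N}M_n$ is a homeomorphism onto its image for the point-norm topology: the maps are all contractive, so convergence at every $x_l$ implies convergence at every point of $R$. Hence every subset of $CC(R,M_n)$ is separable and metrizable. The restriction map $CC(S,M_n)\to CC(R,M_n)$ is continuous, and it is onto by Arveson–Wittstock. So by (R1) the restrictions $\psi|_R$ with $\psi\in\mathcal F$, $n(\psi)=n$, are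 dense in $CC(R,M_n)$. This dense set has a countable dense subset. Doing this for every $n$ gives a countable $\mathcal F_R\subseteq\mathcal F$ such that, for every $n$, $\{\psi|_R:\psi\in\mathcal F_R,\ n(\psi)=n\}$ is dense in $CC(R,M_n)$.

**Step 2: alternate between maps and elements.** We enlarge the space to keep (R2) for the maps chosen so far. Put $R_0=E$. Given a separable $R_k$, let $\mathcal F_k=\mathcal F_{R_k}$. Fix a countable dense subset of $R_k$. For each of the countably many $\psi\in\mathcal F_0\cup\dots\cup\mathcal F_k$ and each element $r$ of this subset, (R2) in $S$ provides countably many elements of $G_\psi$ whose closed span contains $r$. Let $R_{k+1}$ be the closed span of $R_k$ and all these elements. It is separable, and for each $\psi\in\mathcal F_0\cup\dots\cup\mathcal F_k$ the closed span of $G_\psi\cap R_{k+1}$ contains a dense subset of $R_k$, hence $R_k$. Put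
$$S'=\overline{\bigcup_kR_k},\qquad\mathcal F'=\Big\{\psi|_{S'}:\psi\in\bigcup_k\mathcal F_k\Big\}.$$

**Step 3: $(S',\mathcal F')$ is rich.** For (R2), let $\psi\in\mathcal F_k$. Note that $G_{\psi|_{S'}}=G_\psi\cap S'$. For every $l\ge k$ the closed span of $G_\psi\cap S'$ contains $R_l$, so it is $S'$.

For (R1), let $\varphi\in CC(S',M_n)$, let $x_1,\dots,x_N\in S'$ and $\varepsilon>0$. Choose $k$ and $y_1,\dots,y_N\in R_k$ with $\|x_l-y_l\|\le\varepsilon$. Since $\varphi|_{R_k}\in CC(R_k,M_n)$, there is $\psi\in\mathcal F_k$ with $n(\psi)=n$ and $\|\psi(y_l)-\varphi(y_l)\|\le\varepsilon$ for all $l$. As $\psi$ and $\varphi$ are contractive, $\|\psi(x_l)-\varphi(x_l)\|\le3\varepsilon$ for all $l$.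

So $S'$ is separable, rich, and contains $E$. $\square$

## 10. The examples, and two stronger versions

*Proof of Theorem 1.* By Theorem 4 with $E=\mathbb C$ there is a separable rich operator space $S$. By Theorem 3, $A_S$ and $A_S^1$ have one point lattices. By Section 4 they are commutative and non-selfadjoint; $A_S$ has zero multiplication and $A_S^1$ is unital. Both are separable because $S$ is. $\square$

By Theorem 2, the C*-envelopes of these algebras are noncommutative.

The **diagonal** of an operator algebra $A$ in a cover $(\mathcal C,\iota)$ is $\iota(A)\cap\iota(A)^*$. For example, the upper triangular matrices in $M_2$ have as diagonal the diagonal matrices. In the next statement we identify $D$ with its image in the cover.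

**Theorem 5.** (a) Every (separable) operator algebra with zero multiplication embeds completely isometrically in a (separable) operator algebra with zero multiplication and a one point lattice. (b) For every commutative C*-algebra $D$ there is a non-selfadjoint commutative operator algebra with a one point lattice whose diagonal (in its unique C*-cover) is $D$.

*Proof of (a).* Let $B\subseteq\mathcal B(H)$ have zero multiplication. By Theorem 4 its underlying operator space embeds completely isometrically in a rich space $S$, separable if $B$ is. The composite $B\to S\cong A_S$ is completely isometric, and it is a homomorphism because all products on both sides are zero. By Theorem 3, $A_S$ has a one point lattice. $\square$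

*Proof of (b).* Let $S$ be rich (Theorem 4) and let $A=A_S\oplus D$, the $\ell^\infty$-direct sum. It is commutative and contains a nonzero element with square zero, so it is non-selfadjoint, by the argument in Section 4.

**Step 1: every cover splits.** The point is to reduce to covers of $A_S$. Let $(\mathcal C,\iota)$ be a C*-cover of $A$. The restriction of $\iota$ to $D$ is a contractive homomorphism of a C*-algebra, hence a $*$-homomorphism (Section 2). So $\mathcal C_2:=\iota(D)$ is a C*-algebra, $*$-isomorphic to $D$ via $\iota$. Put $\mathcal C_1=C^*(\iota(A_S))$. We have $\iota(D)\iota(A_S)=\iota(A_S)\iota(D)=0$. Since $\iota(D)$ is selfadjoint, taking adjoints gives $\iota(A_S)^*\iota(D)=\iota(D)\iota(A_S)^*=0$ as well. So $\mathcal C_1\mathcal C_2=\mathcal C_2\mathcal C_1=0$. If $x\in\mathcal C_1\cap\mathcal C_2$ then $xx^*=0$, so $x=0$. Hence $(x_1,x_2)\mapsto x_1+x_2$ is an injective $*$-homomorphism $\mathcal C_1\oplus\mathcal C_2\to\mathcal C$. Its range is closed and contains $\iota(A)$, so $\mathcal C=\mathcal C_1+\mathcal C_2\cong\mathcal C_1\oplus\mathcal C_2$.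

**Step 2: uniqueness.** Let $(\mathcal C,\iota)$ and $(\mathcal C',\iota')$ be two covers of $A$. Then $(\mathcal C_1,\iota|_{A_S})$ and $(\mathcal C_1',\iota'|_{A_S})$ are covers of $A_S$. By Theorem 3 there is a $*$-isomorphism $\pi_1:\mathcal C_1\to\mathcal C_1'$ with $\pi_1\iota=\iota'$ on $A_S$. On $\mathcal C_2=\iota(D)$ let $\pi_2(\iota(d))=\iota'(d)$, a $*$-isomorphism onto $\mathcal C_2'$. Then $\pi_1\oplus\pi_2$ is a $*$-isomorphism $\mathcal C\to\mathcal C'$ carrying $\iota$ to $\iota'$. So $A$ has a one point lattice.

**Step 3: the diagonal.** Clearly $\iota(D)$ lies in the diagonal. Conversely, let $a\in A_S$, $d\in D$ with $\iota(a+d)^*\in\iota(A)$. Since $\iota(d)^*\in\iota(D)$, we get $\iota(a)^*\in\iota(A)\cap\mathcal C_1$. An element $\iota(a'+d')$ of $\iota(A)$ that lies in $\mathcal C_1$ has $\iota(d')\in\mathcal C_1\cap\mathcal C_2=0$, so $\iota(A)\cap\mathcal C_1=\iota(A_S)$. Thus $\iota(a)^*=\iota(a')$ for some $a'\in A_S$, and $\iota(a)\iota(a)^*=\iota(aa')=0$. So $a=0$, and the diagonal is $\iota(D)\cong D$. $\square$
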